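# Relative and global extremal functions: the sharp power in $\delta_E M_E^{\,n}\ge c$

## 1. A first guess: smallness seen from nearby and from far away are reciprocal

Let $E$ be a compact subset of the unit ball $A$ of $\mathbb C^n$. There are two natural ways to measure how small $E$ is with plurisubharmonic functions.

From nearby: take a plurisubharmonic function on a slightly larger ball $\Omega$ that is $\le 0$ everywhere and $\le -1$ on $E$. If $E$ is small, such a function can still be very close to $0$ somewhere on $A$. Let $-\delta_E$ be the best value that can be reached. A small $\delta_E$ means a small set.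

From far away: take a plurisubharmonic function on all of $\mathbb C^n$ that grows at most like $\log|z|$ and is $\le 0$ on $E$. If $E$ is small, such a function can be very large on $\Omega$. Let $M_E$ be the supremum of the values it can take there. A large $M_E$ means a small set.

The first guess is that these numbers are reciprocal up to constants, $\delta_E\asymp 1/M_E$. One half of this guess is stated as a conjecture in Tuyen Trung Truong, "Local growth of pluri-subharmonic functions", arXiv:0908.4355 (2009): there should be a constant $C_{a,n}>0$ with $\delta_E M_E\ge C_{a,n}$ for every admissible $E$. We first make the words precise, then test the guess.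

**Conventions.** $B_c(x,\rho)$ is the Euclidean ball in $\mathbb C^n$ with center $x$ and radius $\rho$. Fix $a>1$ and put $A=B_c(0,1)$, $\Omega=B_c(0,a)$. A plurisubharmonic (psh) function on a domain is not identically $-\infty$ there; its restriction to a complex line, or to a holomorphic disc, is subharmonic or identically $-\infty$. A set is *pluripolar* if it is contained in $\{f=-\infty\}$ for some psh $f$. For example $\{z_1=0\}$ is pluripolar (take $f=\log|z_1|$), while a set with non-empty interior is not, because psh functions are locally integrable. The upper semicontinuous regularization of a function $g$ is $g^*(z)=\limsup_{w\to z}g(w)$. On an open set, $g$ and $g^*$ have the same supremum.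

**Definition (Lelong class, Siciak extremal function).** 
$$\mathcal L(\mathbb C^n)=\{f\in PSH(\mathbb C^n): f(z)\le\log^+|z|+O(1)\},\qquad V_E(z)=\sup\{f(z): f\in\mathcal L(\mathbb C^n),\ f|_E\le0\}.$$

If $P$ is a polynomial of degree $D\ge1$, then $\frac1D\log|P|\in\mathcal L(\mathbb C^n)$. This is the example to keep in mind: the degree is a cost that one divides by.

**Definition (relative extremal function).** For $E\subset\Omega$,
$$u_{E,\Omega}(z)=\sup\{f(z): f\in PSH(\Omega),\ f\le0,\ \sup_E f\le-1\},\qquad z\in\Omega .$$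

If $P$ is a polynomial with $|P|<1$ on $\Omega$ and $0<|P|\le e^{-N}$ somewhere, with $|P|\le e^{-N}$ on all of $E$, then $\frac1N\log|P|$ is a competitor for $u_{E,\Omega}$. Here the degree of $P$ does not appear. This difference between the two definitions will decide the problem.

**Definition (the two numbers).** For $E\subset A$ compact and non-pluripolar,
$$\delta_E=\big|\sup_A u_{E,\Omega}\big|,\qquad M_E=\sup_\Omega V_E .$$

Since $E$ is non-pluripolar, $V_E^*\in\mathcal L(\mathbb C^n)$ (Siciak), so $M_E<\infty$. Since $E\subset\overline{B_c(0,1)}$, the function $\log^+|z|$ is a competitor for $V_E$, so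
$$M_E\ge\log a>0. \tag{1}$$
It will not matter whether $A$ is read as the open or the closed ball: we check this where it could matter, and all counterexamples lie in $\{|z|\le\frac12\}$.

## 2. Two maximum principles

The whole lecture, apart from Section 6, runs on two one-variable facts.

**Fact 1 (maximum principle at infinity).** Let $p$ be a non-constant polynomial in one variable, $\varepsilon>0$, and $U=\{\zeta\in\mathbb C:|p(\zeta)|>\varepsilon\}$. Let $h$ be subharmonic on $U$, or $\equiv-\infty$ on components of $U$. Suppose $h$ is bounded above near $\infty$ and $\limsup_{\zeta\to b}h(\zeta)\le0$ for all $b\in\partial U$. Then $h\le0$ on $U$.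

*Proof.* For $\tau>0$ put $h_\tau=h-\tau\log(|p|/\varepsilon)$. On $U$ the function $\log(|p|/\varepsilon)$ is harmonic and positive, and it tends to $+\infty$ at $\infty$. So $h_\tau$ is subharmonic or $\equiv-\infty$ on each component, tends to $-\infty$ at $\infty$, and has $\limsup\le0$ at every $b\in\partial U$. The ordinary maximum principle on $U\cap\{|\zeta|<R\}$ with $R$ large gives $h_\tau\le0$. Let $\tau\to0$. $\square$

The choice $p(\zeta)=\zeta$, $\varepsilon=r$ gives the case $U=\{|\zeta|>r\}$.

**Fact 2 (three balls).** For $f\in PSH(B_c(0,a))$, the function $m(\rho)=\sup_{|z|\le\rho}f$ is an increasing (that is, non-decreasing) convex function of $\log\rho$ on $(0,a)$. In particular it is continuous, and suprema over open and closed balls of the same radius agree.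

*Proof.* First, $m$ is finite: $f$ is bounded above on compact sets, and $m(\rho)=-\infty$ would mean $f=-\infty$ on an open ball, hence $f\equiv-\infty$. It is clearly non-decreasing. Let $0<\rho_1<\rho_2<a$, and let $\ell$ be the affine function with $\ell(\log\rho_i)=m(\rho_i)$. For a unit vector $w$, the function $\zeta\mapsto f(\zeta w)-\ell(\log|\zeta|)$ is subharmonic (or $\equiv-\infty$) on $\rho_1<|\zeta|<\rho_2$. By upper semicontinuity its limsup at the boundary is $\le0$, so it is $\le0$. Thus $f(z)\le\ell(\log|z|)$ for $\rho_1\le|z|\le\rho_2$. For $|z|\le\rho_1$ we have $f\le m(\rho_1)=\ell(\log\rho_1)$, and $\ell$ is non-decreasing. Hence $m(\rho)\le\ell(\log\rho)$ for $\rho_1\le\rho\le\rho_2$, which is convexity. A finite convex function on an open interval is continuous, and the supremum over the open ball of radius $\rho$ is $\lim_{\rho'\uparrow\rho}m(\rho')=m(\rho)$. $\square$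

A consequence that we use three times: if $f\in PSH(\Omega)$, $f\le0$, and $f\le-\mu$ on $\{|z|\le\rho_0\}$ with $\mu>0$, $0<\rho_0<1$, then convexity between $\log\rho_0$ and $\log\rho$, with $\rho\uparrow a$, gives
$$\sup_{|z|\le1}f\le-\mu\,\frac{\log a}{\log(a/\rho_0)}. \tag{2}$$
Indeed $m(1)\le\frac{\log\rho}{\log(\rho/\rho_0)}\,m(\rho_0)+\frac{\log(1/\rho_0)}{\log(\rho/\rho_0)}\,m(\rho)\le-\mu\,\frac{\log\rho}{\log(\rho/\rho_0)}$ for $1<\rho<a$.

## 3. Testing on balls and on thin bidiscs

**Balls.** Let $E=\{|z|\le r\}$ with $0<r<1$. I claim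
$$V_E=\log^+\frac{|z|}r,\qquad u_{E,\Omega}=\max\Big\{\frac{\log(|z|/a)}{\log(a/r)},\,-1\Big\}. \tag{3}$$
Both right-hand sides are competitors. Conversely, let $f\in\mathcal L$ with $f\le0$ on $E$, and let $|w|=1$. Fact 1 applied to $f(\zeta w)-\log(|\zeta|/r)$ on $|\zeta|>r$ gives $f\le\log^+(|z|/r)$. If instead $f$ is a competitor for $u_{E,\Omega}$, then $m(r)\le-1$ and $m(\rho)\le0$ for $\rho<a$. Convexity as in (2), with evaluation at $|z|$ in place of $1$, gives $f(z)\le-\log(a/|z|)/\log(a/r)$ for $r\le|z|<a$. So (3) holds, and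
$$M_E=\log\frac ar,\qquad\delta_E=\frac{\log a}{\log(a/r)},\qquad\delta_EM_E=\log a .$$
The product is exactly constant, in every dimension.

**Thin bidiscs.** A ball shrinks to a point. Let us shrink to a piece of a line instead: $n=2$, $N\ge2$, $E=\{|z_1|\le\frac14,\ |z_2|\le e^{-N}\}$. The competitor $\log|z_2|+N$ gives $M_E\ge N+\log a$. For $\delta_E$, let $f$ be a competitor for $u_{E,\Omega}$ and fix $|z_1|\le\frac14$. On the disc $|z_2|\le\frac14$, which stays in $\{|z|<1\}$, the function $z_2\mapsto f$ is $\le0$, and it is $\le-1$ for $|z_2|\le e^{-N}$. The maximum principle on the annulus gives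
$$f\le-\frac{\log\big(1/(4|z_2|)\big)}{N-\log4}\qquad(e^{-N}\le|z_2|\le\tfrac14).$$
Since $\log3>1$ and $0<N-\log 4<N$, this is $\le-\frac1N$ if moreover $|z_2|\le\frac1{12}$. For $|z_2|\le e^{-N}$ we have $f\le-1\le-\frac1N$ anyway. So $f\le-\frac1N$ on $|z|\le\frac1{12}$, and (2) gives $\delta_E\ge\frac{\log a}{N\log(12a)}$. Hence $\delta_EM_E\ge\frac{\log a}{\log(12a)}$ for all $N$. The guess survives again.

## 4. The exponent is $n$: statements

In spite of these tests, the conjecture is false for every $n\ge2$ and every $a>1$. It is true for $n=1$. In dimension $n$ the correct inequality has $M_E^{\,n}$ in place of $M_E$.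

**Theorem 1 (disproof).** Let $n\ge2$, $a>1$. There are compact non-pluripolar sets $E_d\subset A$ (for all large integers $d$) and a constant $C=C(a,n)$ with
$$\delta_{E_d}\le C\,d^{-n},\qquad M_{E_d}\le C\,d .$$
Hence $\delta_{E_d}M_{E_d}\le C^2d^{1-n}\to0$, and no constant $C_{a,n}>0$ exists.

**Theorem 2 (sharp version).** Let $n\ge1$, $a>1$.

1. $\delta_EM_E\le\log a$ for all compact non-pluripolar $E\subset A$, with equality for $E=\{|z|\le r\}$, $0<r<1$.
2. There is $c=c(a,n)>0$ with $\delta_EM_E^{\,n}\ge c$ for all compact non-pluripolar $E\subset A$. In particular the conjecture holds for $n=1$.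
3. For $\kappa>0$: $\inf_E\delta_EM_E^{\kappa}>0$ if and only if $\kappa\ge n$.
4. For every $\kappa\in[1,n]$ there is a sequence of compact non-pluripolar sets in $A$ with $M_E\to\infty$ and $\delta_E\asymp M_E^{-\kappa}$ (constants depending on $a,n,\kappa$).

So for all $n$ we have $c(a,n)\,M_E^{-n}\le\delta_E\le(\log a)\,M_E^{-1}$. Both exponents are optimal, the constant $\log a$ is sharp, and every intermediate power occurs.

## 5. The inequality $\delta_EM_E\le\log a$

This half of the guess is right; it is Theorem 2(1).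

**Step 1: turn global competitors into local ones.** Write $M=M_E$. If $f\in\mathcal L(\mathbb C^n)$ and $f\le0$ on $E$, then $f\le V_E\le M$ on $\Omega$. So $(f-M)/M$ is psh and $\le0$ on $\Omega$, and $\le-1$ on $E$: it is a competitor for $u_{E,\Omega}$. Taking the supremum over $f$, $u_{E,\Omega}\ge(V_E-M)/M$ on $\Omega$. Taking the supremum over $A$,
$$\delta_E\le\frac{M-\sup_AV_E}{M}. \tag{4}$$

**Step 2: bound the growth of $V_E$ from $A$ to $\Omega$.** Let $f\in\mathcal L(\mathbb C^n)$ and $|w|=1$. Apply Fact 1 to $f(\zeta w)-\sup_{|z|\le1}f-\log|\zeta|$ on $|\zeta|>1$. It is bounded above near $\infty$, and its boundary limsup is $\le0$ by upper semicontinuity. Since $\sup_{|z|\le 1}f=\sup_Af$ for either reading of $A$ (Fact 2), we get $f\le\sup_Af+\log^+|z|$. For competitors of $V_E$ this gives $f\le\sup_AV_E+\log a$ on $\Omega$, hence $M\le\sup_AV_E+\log a$. Insert this in (4): $\delta_EM\le\log a$.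

Equality for balls was computed in Section 3. $\blacksquare$

## 6. A lower bound from Monge–Ampère mass, with exponent $n$

A sensible way to attack the conjecture is to find a third quantity that both $\delta_E$ and $M_E$ control. The natural one is the relative capacity. This works, but with the exponent $n$; it proves Theorem 2(2).

Put $dd^c=2i\partial\bar\partial$ and $\beta=dd^c|z|^2$. For locally bounded psh $u$, the positive closed currents $(dd^cu)^k$ are defined inductively by $(dd^cu)^k=dd^c\big(u\,(dd^cu)^{k-1}\big)$.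

**Definition (Bedford–Taylor capacity).** For compact $E\subset\Omega$,
$$C(E,\Omega)=\sup\Big\{\int_E(dd^cw)^n:\ w\in PSH(\Omega),\ 0\le w\le1\Big\}.$$

We use two published facts (Bedford–Taylor, Acta Math. 149 (1982); Klimek, *Pluripotential Theory*, §§4.7, 5.5).

**Fact 3.** For compact $E$ in a ball $\Omega$, $C(E,\Omega)=\int_E(dd^cu_{E,\Omega}^*)^n$.

**Fact 4.** For compact non-pluripolar $E$, $(dd^cV_E^*)^n$ is carried by $E$ and has total mass $(2\pi)^n$.

*Example.* For $E=\{|z|\le r\}$, $r<1$, formula (3) says $u_{E,\Omega}=V_E/\log(a/r)-1$ on $\Omega$. So Facts 3 and 4 give $C(E,\Omega)=(2\pi)^n\big(\log(a/r)\big)^{-n}$.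

Let $u=u_{E,\Omega}^*$, a psh function. The constant $-1$ is a competitor, so $-1\le u\le0$. Let $B$ be the open unit ball. Then $\sup_Bu=\sup_Bu_{E,\Omega}$ because $B$ is open, and $\max_{\overline B}u=\sup_Bu$ by Fact 2. Since $\sup_Bu_{E,\Omega}\le\sup_{\overline B}u_{E,\Omega}\le\max_{\overline B}u$, all these numbers coincide, and
$$\max_{\overline B}u=-\delta_E\quad\text{for either reading of }A. \tag{5}$$

**Step 1: bound the capacity below by $M_E$** (as in Alexander–Taylor). We have $V_E^*\ge V_E\ge0$, and $\sup_\Omega V_E^*=M_E$ since $\Omega$ is open. So $w=V_E^*/M_E$ is admissible in the definition of $C(E,\Omega)$, and Fact 4 gives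
$$C(E,\Omega)\ge(2\pi)^nM_E^{-n}. \tag{6}$$

**Step 2: bound the capacity above by $\int|u|$ over a shell.** The purpose is to trade the factors $dd^cu$ for $\beta$, one at a time. Let
$$s_k=1+\frac{(k+1)(a-1)}{n+2}\quad(0\le k\le n),\qquad\text{so }1<s_0<\dots<s_n<a .$$
For $0\le k\le n-1$ choose a smooth $\chi_k$, depending only on $a,n,k$, with $0\le\chi_k\le1$, $\chi_k=1$ near $\overline{B_c(0,s_k)}$ and $\operatorname{supp}\chi_k\subset B_c(0,s_{k+1})$. There is $K=K(a,n)$ with $-K\beta\le dd^c\chi_k\le K\beta$ for all $k$.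

Let $0\le k\le n-2$ and $T=(dd^cu)^{n-k-1}\wedge\beta^k$, a positive closed current. By the inductive definition of $(dd^cu)^{n-k}$, tested against $\chi_k\beta^k$ (recall that $\beta$ is closed),
$$\int_{\overline{B_c(0,s_k)}}(dd^cu)^{n-k}\wedge\beta^k\le\int\chi_k\,(dd^cu)^{n-k}\wedge\beta^k=\int u\,dd^c\chi_k\wedge T .$$
The signed measure $dd^c\chi_k\wedge T$ lies between $-K\beta\wedge T$ and $K\beta\wedge T$ and is supported in $\overline{B_c(0,s_{k+1})}$. Since $|u|\le1$, the last integral is at most
$$K\int_{\overline{B_c(0,s_{k+1})}}(dd^cu)^{n-k-1}\wedge\beta^{k+1}. \tag{7}$$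

For $k=n-1$ we keep $u$. Here $dd^c\chi_{n-1}$ vanishes off the shell $s_{n-1}\le|z|\le s_n$, and $\beta^n=4^nn!\,d\lambda$ with $\lambda$ Lebesgue measure. So with $K'=4^nn!\,K$,
$$\int_{\overline{B_c(0,s_{n-1})}}dd^cu\wedge\beta^{n-1}\le\int u\,dd^c\chi_{n-1}\wedge\beta^{n-1}\le K'\int_{s_{n-1}\le|z|\le s_n}|u|\,d\lambda .$$
Since $E\subset\overline{B}\subset\overline{B_c(0,s_0)}$, Fact 3 and the chain of these inequalities give
$$C(E,\Omega)\le K^{n-1}K'\int_{s_{n-1}\le|z|\le s_n}|u|\,d\lambda. \tag{8}$$

**Step 3: bound the shell integral by $\delta_E$.** The maximum of $u$ on $\overline B$ is a single value; the Poisson kernel turns it into an average. By (5) and upper semicontinuity there is $x\in\overline B$ with $u(x)=-\delta_E$. For $\rho\in[s_0,s_n]$ and $|\zeta|=\rho$, the Poisson kernel of $B_c(0,\rho)\subset\mathbb R^{2n}$ with respect to normalized surface measure $\sigma_\rho$ satisfies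
$$\frac{\rho^{2n-2}(\rho^2-|x|^2)}{|x-\zeta|^{2n}}\ge\frac{\rho^{2n-2}(\rho^2-1)}{(\rho+1)^{2n}}\ge\eta,\qquad \eta=\eta(a,n)>0,$$
where $\eta$ is the minimum of the middle term over $[s_0,s_n]$. A subharmonic function is dominated by the Poisson integral of its boundary values, and $u\le0$. So
$$-\delta_E=u(x)\le-\eta\int|u|\,d\sigma_\rho,\qquad\text{i.e.}\qquad\int|u|\,d\sigma_\rho\le\frac{\delta_E}\eta .$$
Integrate in polar coordinates over $\rho\in[s_{n-1},s_n]\subset[s_0,s_n]$: the shell integral in (8) is at most $\lambda(\Omega)\,\delta_E/\eta$. With $C_2=K^{n-1}K'\lambda(\Omega)/\eta$,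
$$C(E,\Omega)\le C_2(a,n)\,\delta_E. \tag{9}$$

**Step 4: combine.** By (6) and (9), $\delta_EM_E^{\,n}\ge(2\pi)^n/C_2=:c(a,n)>0$. For $n=1$ this is the conjectured inequality. $\blacksquare$

**Where the exponent is lost.** In (7) we replaced $|u|$ by $1$, and this happens $n-1$ times; only the last step keeps $|u|$. Suppose we knew a pointwise bound $|u|\le C'\delta_E$ on $s_0\le|z|\le s_n$, with $C'=C'(a,n)$. Since $dd^c\chi_k$ lives on that shell, each step would then contribute a factor $\delta_E$. The result would be $C(E,\Omega)\le\text{const}\cdot\delta_E^{\,n}$, and with (6) this is the conjecture. For balls the pointwise bound is true, by (3). In general we only control the average of $|u|$ against $d\lambda$, not against the measures $(dd^cu)^{n-k-1}\wedge\beta^{k+1}$, which may sit where $u$ is far below $-\delta_E$. For $n=1$ there is no such intermediate step. For $n\ge2$, Theorem 1 will show that no uniform pointwise bound of this kind exists.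

## 7. High degree with little growth

To break the conjecture we look for $E$ inside $\{|F|\le e^{-N}\}$, where $F$ is a polynomial of degree $D$ with $|F|<1$ on $\Omega$. Two competitors come for free:
$$\frac1N\log|F|\ \text{ for }u_{E,\Omega},\qquad\qquad\frac1D\big(\log|F|+N\big)\ \text{ for }V_E .$$
The first shows $\delta_E\le\frac1N\log(1/\sup_A|F|)$. The second says that $M_E$ is at least about $N/D$. If $\delta_E$ were of order $1/N$ and $M_E$ of order $N/D$, the product would be of order $1/D$, and we would win with $D\to\infty$.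

The naive choice is $F=(z_2/a)^D$ in $\mathbb C^2$. But $\{|F|\le e^{-N}\}=\{|z_2|\le ae^{-N/D}\}$, so cutting with $|z_1|\le\frac14$ gives just a thin bidisc, for which Section 3 proved the guess. The point of failure is visible: $\sup_A|F|=a^{-D}$, so the first competitor gives only $\delta_E\le D\log a/N$, and the factor $D$ comes back. A polynomial that is homogeneous of degree $D$ pays for its degree when passing from $A$ to $\Omega$.

So we need two things:

* (a) $F$ has degree $D$, $|F|<1$ on $\Omega$, and yet $\sup_A|F|\ge\text{const}$ independent of $D$;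
* (b) no other function of $\mathcal L$ that is $\le0$ on $E$ is much larger than $N/D$ on $\Omega$.

For (a) take, for $n=2$ and with $y_j=z_j/(2a)$,
$$F=y_2-y_1^{\,d}.$$
On $\Omega$ we have $|y_1|<\frac12$, so the term $y_1^d$ is hardly felt there: $F$ is almost the linear function $y_2$. Far away, $F$ has degree $d$, and class $\mathcal L$ sees the far away.

For (b), a competitor $f$ is $\le0$ on the piece $|y_1|\le r$ of a thin neighborhood of the curve $\{F=0\}$. This curve is parametrized by $y_1\mapsto(y_1,y_1^d)$, of degree $d$. So along the curve $f$ can grow like $d\log(|y_1|/r)$, and going out to $|y_1|\approx1$ costs a term of order $d$. Leaving the curve costs $N/d$. We expect $M_E\lesssim d+N/d$, balanced at $N=d^2$: then $\delta_E\lesssim d^{-2}$ and $M_E\lesssim d$.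

For general $n$ we want $F$ of degree $d^{\,n-1}$, while moving along $\{F=0\}$ still costs only $d$. Iteration does this: replace $y_1^d$ by the $d$-th power of the previous polynomial.

## 8. The sets $E_{d,N}$

Let $n\ge2$. Put $r=\frac1{8a\sqrt n}<\frac18$. Let $d\ge5$ be an integer and $N\ge d^n$ real, with $d$ so large that $e^{-N}<r/3$. Put $D=d^{\,n-1}$. With $y_j=z_j/(2a)$ define
$$t_1=y_1,\qquad t_j=y_j-t_{j-1}^{\,d}\quad(2\le j\le n). \tag{10}$$
For $n=3$ this reads $t_2=y_2-y_1^d$, $t_3=y_3-(y_2-y_1^d)^d$. The map $z\mapsto t$ is a polynomial automorphism of $\mathbb C^n$. Its inverse $\Psi$ is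
$$z_1=2a\,t_1,\qquad z_j=2a\,(t_j+t_{j-1}^{\,d})\quad(2\le j\le n),$$
and each component of $\Psi$ has degree at most $d$. By contrast $t_j$ has degree $d^{\,j-1}$ in $z$. Put $F=t_n$, a polynomial of degree $D$, and
$$E=E_{d,N}=\Psi\big(\{|t_j|\le r\ (1\le j\le n-1),\ |t_n|\le e^{-N}\}\big).$$

**Step 1: $E$ is admissible.** If $|t_j|\le r$ for all $j\le n$, then $|y_j|\le r+r^d\le2r$ for all $j$, so $|z|\le2a\cdot2r\sqrt n=4ar\sqrt n=\frac12$. Thus
$$\Psi\big(\{|t_j|\le r,\ j\le n\}\big)\subset\{|z|\le\tfrac12\}. \tag{11}$$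
As $e^{-N}<r$, $E$ is a compact subset of $A$. It has interior, so it is non-pluripolar.

**Step 2: $F$ is bounded by $1$ on $\Omega$.** On $\Omega$ we have $|y_j|\le\frac12$. Then $|t_1|\le\frac34$, and $|t_{j-1}|\le\frac34$ implies $|t_j|\le\frac12+(\frac34)^d\le\frac12+\frac14$, because $(\frac34)^5=\frac{243}{1024}<\frac14$. Hence
$$|F|\le\tfrac34<1\quad\text{on }\Omega. \tag{12}$$

**Step 3: upper bound for $\delta_E$.** The function $v=\frac1N\log|F|$ is psh and $\le0$ on $\Omega$, and $v\le-1$ on $E$. So $u_{E,\Omega}\ge v$. At the point $(0,\dots,0,\frac12)\in A$ we have $t_1=\dots=t_{n-1}=0$ and $F=y_n=\frac1{4a}$. Therefore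
$$\delta_E\le\frac{\log(4a)}N. \tag{13}$$

## 9. Upper bound for $M_E$ and the disproof

Let $f\in\mathcal L(\mathbb C^n)$ with $f\le0$ on $E$. We bound $f$ first near the hypersurface $\{F=0\}$, then on $\Omega$.

**Step 1: move along the hypersurface, at cost $d$ per variable.** Claim: whenever $|t_n|\le e^{-N}$ and $t_1,\dots,t_{n-1}\in\mathbb C$ are arbitrary,
$$f(\Psi(t))\le d\sum_{j=1}^{n-1}\log^+\frac{|t_j|}r. \tag{14}$$
We free the variables one after another. For $0\le k\le n-1$ let $(S_k)$ be the statement
$$f(\Psi(t))\le d\sum_{j\le k}\log^+\frac{|t_j|}r\quad\text{whenever }|t_n|\le e^{-N}\text{ and }|t_j|\le r\text{ for }k<j<n,$$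
with $t_1,\dots,t_k$ arbitrary. $(S_0)$ is the hypothesis $f|_E\le0$. Assume $(S_{k-1})$ with $1\le k\le n-1$, and fix all variables except $t_k$ as in $(S_k)$. The function $g(t_k)=f(\Psi(t))$ is subharmonic or $\equiv-\infty$ on $\mathbb C$. Since $|\Psi(t)|=O(1+|t_k|^d)$, we have $g\le d\log^+|t_k|+O(1)$. By $(S_{k-1})$,
$$g\le c_0:=d\sum_{j<k}\log^+\frac{|t_j|}r\qquad\text{for }|t_k|\le r .$$
Apply Fact 1 to $g-c_0-d\log(|t_k|/r)$ on $|t_k|>r$. It is bounded above near $\infty$, and at a boundary point $b$ its limsup is at most $g(b)-c_0\le0$ by upper semicontinuity. So $g\le c_0+d\log^+(|t_k|/r)$, which is $(S_k)$. Finally $(S_{n-1})$ is (14).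

**Step 2: on lines in the $y_1$-direction, the points where $F$ is tiny are under control.** Let $z\in\Omega$, so $|y_j|\le\frac12$ for all $j$. Fix $y_2,\dots,y_n$ and let $y_1=\zeta$ vary in $\mathbb C$. By (10), $t_n=p(\zeta)$ is a polynomial of degree exactly $D$ with leading coefficient $\pm1$. This is why we choose this direction: $\frac1D\log|p|$ has the full growth $\log|\zeta|+O(1)$ allowed in $\mathcal L$. Let
$$L=\{\zeta:|p(\zeta)|\le e^{-N}\},$$
a compact set. If $\zeta\in L$, then $t_{n-1}^{\,d}=y_n-t_n$ gives $|t_{n-1}|^d\le\frac12+e^{-N}\le1$, so $|t_{n-1}|\le2$. Going down, if $|t_{j+1}|\le2$ with $1\le j\le n-2$, then $|t_j|^d\le|y_{j+1}|+|t_{j+1}|\le\frac12+2<2^d$, so $|t_j|\le2$. Hence $|t_j|\le2$ for $1\le j\le n-1$, and (14) gives on $L$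
$$f\le c_1:=(n-1)\,d\,\log\frac2r .$$

**Step 3: leave the hypersurface, at cost $N/D$.** On this line $f\le\log^+|\zeta|+O(1)$. So
$$f-c_1-\tfrac1D\big(\log|p|+N\big)$$
is subharmonic (or $\equiv-\infty$) on $\{|p|>e^{-N}\}$ and bounded above near $\infty$. At a boundary point $b$ we have $|p(b)|=e^{-N}$, so $b\in L$ and the limsup is at most $f(b)-c_1\le0$, where $f(b)$ means the value of $f$ on the line at $\zeta=b$. By Fact 1,
$$f\le c_1+\tfrac1D\log^+\big(e^N|p|\big)\qquad\text{on the whole line.}$$
At the given $z\in\Omega$, $|p|=|F(z)|<1$ by (12), so $f(z)\le c_1+N/D$. Take the supremum over $f$ and $z$. Since $N\ge d^n$ means $d\le N/d^{\,n-1}$,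
$$M_E\le(n-1)\,d\,\log\frac2r+\frac N{d^{\,n-1}}\le C_1\frac N{d^{\,n-1}},\qquad C_1=(n-1)\log\frac2r+1. \tag{15}$$

**Proof of Theorem 1.** Take $N=d^n$ and $E_d=E_{d,d^n}$ for $d$ large. By (13), $\delta_{E_d}\le\log(4a)\,d^{-n}$. By (15), $M_{E_d}\le C_1d$. With $C=\max\{\log(4a),C_1\}$ we get $\delta_{E_d}M_{E_d}\le C^2d^{1-n}\to0$, because $n\ge2$. So no constant $C_{a,n}>0$ exists. $\blacksquare$

**Remark (both mass estimates are tight here).** For $E_d$ we have, by (6) and (9), $(2\pi)^nM_{E_d}^{-n}\le C(E_d,\Omega)\le C_2\delta_{E_d}$, and both ends are comparable with $d^{-n}$. For balls, (6) is an equality by the example in Section 6, and all the loss is in (9).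

**Remark (why iterate).** Suppose $n\ge3$ and we use only $F=y_n-y_1^{D}$, with $t_j=y_j$ for $j<n$ and $t_n=F$. Step 1 then costs $D$ in the variable $t_1$ and $1$ in each of $t_2,\dots,t_{n-1}$. On the set $L$ of Step 2 we have $|t_1|^D\le\frac12+e^{-N}\le1$ and $|t_j|\le\frac12$ for $2\le j\le n-1$. So the argument gives $M_E\le D\log\frac1r+(n-2)\log\frac1{2r}+\frac ND$. With $N=D^2$ we get $\delta_E\lesssim D^{-2}$ and $M_E\lesssim D$. This already contradicts the conjecture, but it bounds $\delta_EM_E^{\kappa}$ by something tending to $0$ only for $\kappa<2$. The iteration (10) raises the degree of $F$ to $d^{\,n-1}$ while each variable in Step 1 still costs only $d$.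

## 10. Optimality of the exponent and all intermediate powers

**Proof of Theorem 2(3).** If $\kappa\ge n$, then Theorem 2(2) and (1) give $\delta_EM_E^\kappa=\delta_EM_E^{\,n}\cdot M_E^{\kappa-n}\ge c\,(\log a)^{\kappa-n}>0$. If $0<\kappa<n$ and $n\ge2$, the sets of Theorem 1 give $\delta_{E_d}M_{E_d}^\kappa\le C^{1+\kappa}d^{\kappa-n}\to0$. If $n=1$ and $0<\kappa<1$, the discs $\{|z|\le r\}$ give $\delta_EM_E^\kappa=\log a\,\big(\log(a/r)\big)^{\kappa-1}\to0$ as $r\to0$. $\blacksquare$

**Proof of Theorem 2(4).** For $\kappa=1$ take the balls $\{|z|\le r\}$ with $r\to0$: there $M_E=\log(a/r)\to\infty$ and $\delta_E=(\log a)M_E^{-1}$. This covers $n=1$. Now let $n\ge2$ and $1<\kappa\le n$.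

**Step 1: choose $N$ as a power of $d$.** Put $s=\frac{\kappa(n-1)}{\kappa-1}$. The inequality $s\ge n$ is $\kappa n-\kappa\ge n\kappa-n$, that is, $\kappa\le n$. Also $s-n+1=\frac{n-1}{\kappa-1}>0$, so $\kappa=\frac s{s-n+1}$. Use $E=E_{d,N}$ with $N=d^s\ge d^n$ and $d\to\infty$. It is enough to show
$$M_E\asymp\frac N{d^{\,n-1}}=d^{\,s-n+1},\qquad\delta_E\asymp\frac1N=d^{-s},$$
since then $M_E\to\infty$ and $\delta_E\asymp M_E^{-\kappa}$. The upper bounds are (15) and (13).

**Step 2: lower bound for $M_E$.** The function $\frac1D(\log|F|+N)$ is in $\mathcal L(\mathbb C^n)$, because $F$ is a polynomial of degree $D$, and it is $\le0$ on $E$. At $(0,\dots,0,\frac12)$ it equals $(N-\log4a)/D$, which is at least $N/(2D)$ for $d$ large.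

**Step 3: a competitor for $u_{E,\Omega}$ is $\le-\frac1N$ near the slab $t_n=0$.** This repeats the bidisc computation of Section 3 in the coordinates $t$. Let $f\in PSH(\Omega)$, $f\le0$, $f\le-1$ on $E$, and fix $t_j$ with $|t_j|\le r$ for $j\le n-1$. By (11), $t_n\mapsto f(\Psi(t))$ is subharmonic (or $\equiv-\infty$) in a neighborhood of $\{|t_n|\le r\}$. It is $\le0$ there, and $\le-1$ for $|t_n|\le e^{-N}$. By the maximum principle on the annulus, for $e^{-N}\le|t_n|\le r$,
$$f(\Psi(t))\le-\frac{\log(r/|t_n|)}{N+\log r} .$$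
Here $0<N+\log r<N$, since $e^{-N}<r<1$. If moreover $|t_n|\le r/3$, the numerator is at least $\log3>1$. For $|t_n|\le e^{-N}$ we have $f\le-1\le-\frac1N$ anyway. So
$$f(\Psi(t))\le-\frac1N\quad\text{whenever }|t_j|\le r\ (j<n)\ \text{and}\ |t_n|\le\frac r3. \tag{16}$$

**Step 4: a fixed ball lies in the region of (16).** Let $\rho_0=\frac{ar}2=\frac1{16\sqrt n}$ and $|z|\le\rho_0$. Then $|y_j|\le\frac{\rho_0}{2a}=\frac r4$. So $|t_1|\le\frac r3$, and $|t_{j-1}|\le\frac r3$ implies $|t_j|\le\frac r4+(\frac r3)^d\le\frac r4+\frac r{243}\le\frac r3$, because $(\frac r3)^d\le(\frac r3)^5\le\frac r{243}$. By (16), $f\le-\frac1N$ on $\{|z|\le\rho_0\}$.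

**Step 5: pass from the ball of radius $\rho_0$ to $A$.** By (2) with $\mu=\frac1N$,
$$\sup_{|z|\le1}f\le-\frac1N\cdot\frac{\log a}{\log(a/\rho_0)} .$$
Taking the supremum over $f$,
$$\delta_E\ge\frac{\log a}{\log(a/\rho_0)}\cdot\frac1N ,$$
where $\rho_0$ depends only on $n$. $\blacksquare$
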